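\title{The rank of the Hessian of a cubic form modulo primes}

\begin{abstract}
Let $C$ be an integral cubic form in $n$ variables that satisfies Davenport's Geometric Condition: for every $r$, its Hessian has rank $r$ at $O(P^{r+\varepsilon})$ integer points of height at most $P$. A conjecture posed in a paper of Bernert predicts that, uniformly for $1\le H\le R$, there are $O(H^rR^{1+\varepsilon})$ pairs $(\mathbf h,p)$ of an integer point of height at most $H$ and a prime $p\in(R,2R]$ such that the Hessian matrix at $\mathbf h$ has rank at most $r$ modulo $p$. We disprove this with six times the determinant of a symmetric $3\times3$ matrix. We show that the bound holds exactly when the locus of rank at most $r$ over $\overline{\mathbb Q}$ has dimension at most $r$, that the conjecture is true for $n\le5$ and false for every $n\ge6$, and that the bound always holds for $H\le R^{1/(n-r)}$, where the exponent is best possible for $r=n-2$ and $n\ge6$.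
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $n\ge1$ and let $C(\mathbf x)=\sum_{i,j,k=1}^nc_{ijk}x_ix_jx_k$ be a cubic form whose coefficients $c_{ijk}$ are integers, symmetric in $i,j,k$. Let $M(\mathbf x)$ be the symmetric $n\times n$ matrix of linear forms
\[
M(\mathbf x)_{jk}=\sum_{i=1}^nc_{ijk}x_i ,
\]
which is one sixth of the Hessian matrix of $C$. For $\mathbf x\in\mathbb Z^n$ let $r(\mathbf x)$ be the rank of $M(\mathbf x)$ over $\mathbb Q$, and for a prime $p$ let $r_p(\mathbf x)$ be the rank over $\mathbb F_p$ of its reduction modulo $p$; thus $r_p(\mathbf x)\le r(\mathbf x)$. We write $\|\mathbf x\|=\max_i|x_i|$. Implied constants may depend on $C$ and $\varepsilon$, and a bound that involves $\varepsilon$ is asserted for all sufficiently small $\varepsilon>0$.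

The matrix $M$ appears when $C$ is differenced:
\[
C(\mathbf x+\mathbf h)-C(\mathbf x)=3\,\mathbf x^TM(\mathbf h)\mathbf x+3\,\mathbf h^TM(\mathbf h)\mathbf x+C(\mathbf h).
\]
For $p\ge5$ and $p\nmid a$, diagonalize the quadratic part modulo $p$. The sum of $\exp\bigl(2\pi ia(C(\mathbf x+\mathbf h)-C(\mathbf x))/p\bigr)$ over $\mathbf x\in\mathbb F_p^n$ then factors into $r_p(\mathbf h)$ Gauss sums of modulus $\sqrt p$ and $n-r_p(\mathbf h)$ linear sums of modulus $0$ or $p$, so it is at most $p^{\,n-r_p(\mathbf h)/2}$ in modulus. Shifts $\mathbf h$ of small rank are those with little cancellation, and one wants to know that they are rare.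

Over $\mathbb Q$ this rarity is a hypothesis. The form $C$ satisfies \emph{Davenport's Geometric Condition} if for every integer $r$ with $0\le r\le n$ and every $\varepsilon>0$
\begin{equation}\label{eq:GC}
\#\{\mathbf x\in\mathbb Z^n:\|\mathbf x\|\le P,\ r(\mathbf x)=r\}\ll P^{r+\varepsilon}\qquad(P\ge1).
\end{equation}
Summing over smaller ranks gives the same bound with $r(\mathbf x)\le r$ in place of $r(\mathbf x)=r$. Modulo primes we count, for real $H,R\ge1$,
\[
N_r(H,R)=\#\{(\mathbf h,p):\mathbf h\in\mathbb Z^n,\ \|\mathbf h\|\le H,\ p\text{ prime},\ R<p\le2R,\ r_p(\mathbf h)\le r\}.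
\]
The following conjecture is posed in \cite{Bernert}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $C$ satisfy the Geometric Condition. Then for all $n$, for every integer $r$ with $0\le r\le n$, and uniformly in $1\le H\le R$,}
\begin{equation}\label{eq:conj}
N_r(H,R)\ll H^rR^{1+\varepsilon}.
\end{equation}
\medskip

To see why one would guess this, let $\Pi(R)=\pi(2R)-\pi(R)$ be the number of primes in $(R,2R]$, so that $\Pi(R)\asymp R/\log(2R)$ for $R\ge1$ by Chebyshev's estimates. A vector $\mathbf h$ with $r(\mathbf h)\le r$ is counted with every prime, and under the Geometric Condition these pairs number $\ll H^{r+\varepsilon}\,\Pi(R)$. The conjecture says that the accidental pairs, those with $r_p(\mathbf h)\le r<r(\mathbf h)$, contribute no more. For the diagonal form $x_1^3+\dots+x_n^3$ there are no accidents: $M(\mathbf h)=\operatorname{diag}(h_1,\dots,h_n)$, and for $p>\|\mathbf h\|$ both $r(\mathbf h)$ and $r_p(\mathbf h)$ count the nonzero coordinates of $\mathbf h$, so $N_r(H,R)\asymp H^r\,\Pi(R)$. Conversely, the bounds \eqref{eq:conj} imply the Geometric Condition, because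
\begin{equation}\label{eq:converse}
\#\{\|\mathbf x\|\le P:\ r(\mathbf x)\le r\}\cdot\Pi(P)\le N_r(P,P).
\end{equation}
So the conjecture asserts that the Geometric Condition is equivalent to its average over primes.

The weak point is the end $H=R$ of the range. There the box $\|\mathbf h\|\le H$ covers all of $\mathbb F_p^n$, so $N_r$ counts all points modulo $p$ of the variety
\[
V_r=\{x\in\overline{\mathbb Q}^{\,n}:\operatorname{rk}M(x)\le r\},
\]
the closed cone cut out by the $(r+1)\times(r+1)$ minors of $M$. The number of points modulo $p$ is governed by $\dim V_r$, whereas \eqref{eq:GC} sees only integer points, and a variety may have far fewer integer points than its dimension allows. The counterexample lives on the space of symmetric matrices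
\begin{equation}\label{eq:X}
X=\begin{pmatrix}a&w&v\\ w&b&u\\ v&u&c\end{pmatrix}.
\end{equation}

\begin{theorem}\label{thm:counter}
Let $n=6$ and $C=6\det X$, a cubic form in $a,b,c,u,v,w$. Then $C$ satisfies the Geometric Condition, but $N_4(R,R)\gg R^6/\log R$ for $R\ge2$, whereas \eqref{eq:conj} claims $N_4(R,R)\ll R^{5+\varepsilon}$. Hence the conjecture is false.
\end{theorem}

The dimension of $V_r$ is the only obstruction.

\begin{theorem}\label{thm:criterion}
Let $C$ be any cubic form as above, let $0\le r\le n$ and $d=\dim V_r$. Then $N_r(H,R)\ll_CH^dR/\log(2R)$ uniformly for $1\le H\le R$, and $N_r(R,R)\gg_CR^{d+1}/\log R$ for $R\ge R_0(C)$. Consequently \eqref{eq:conj} holds uniformly in $1\le H\le R$ if and only if $\dim V_r\le r$.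
\end{theorem}

The conjecture thus becomes the question whether the Geometric Condition forces $\dim V_r\le r$. For $n\ge6$ put
\begin{equation}\label{eq:Cn}
C_n=6\det X+y_1^3+\dots+y_{n-6}^3 .
\end{equation}

\begin{theorem}\label{thm:n}
\begin{enumerate}
\item[(a)] If $n\le5$ and $C$ satisfies the Geometric Condition, then $\dim V_r\le r$ for all $r$. So the conjecture holds for $n\le5$, even with $R/\log(2R)$ in place of $R^{1+\varepsilon}$.
\item[(b)] For each $n\ge6$ the form $C_n$ satisfies the Geometric Condition, and \eqref{eq:conj} fails for $C_n$ for every $r$ with $4\le r\le n-2$.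
\item[(c)] For every $n$, the Geometric Condition implies $\dim V_r\le r$ for $r\in\{0,1,n-1,n\}$.
\end{enumerate}
\end{theorem}

We do not decide whether \eqref{eq:conj} can fail for $r\in\{2,3\}$ when $n\ge6$. The last result describes how far $H$ may grow before the bound breaks down.

\begin{theorem}\label{thm:range}
\begin{enumerate}
\item[(a)] If $C$ satisfies the Geometric Condition, then $N_r(H,R)\ll H^rR^{1+\varepsilon}+H^n$ for $1\le H\le R$. So \eqref{eq:conj} holds for $H\le R^{1/(n-r)}$ when $r<n$.
\item[(b)] Let $n\ge6$ and $C=C_n$. For each fixed $\eta>0$, uniformly for $R^{1/2+\eta}\le H\le R$ and $R\ge R_0(\eta)$, we have $N_{n-2}(H,R)\gg_\eta H^n/\log R$. So \eqref{eq:conj} with $r=n-2$ holds for $H\le R^{1/2}$ and fails for all $H\ge R^{1/2+\eta}$.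
\end{enumerate}
\end{theorem}

Theorems~\ref{thm:counter} and~\ref{thm:range} are proved by elementary counting, in Sections~\ref{sec:det} and~\ref{sec:range}. Section~\ref{sec:dim} contains the proofs of Theorems~\ref{thm:criterion} and~\ref{thm:n}(b). Most of the work goes into Theorem~\ref{thm:n}(a). Section~\ref{sec:kernels} studies the kernels of $M$ along a subvariety of low rank and proves Theorem~\ref{thm:n}(c); Section~\ref{sec:five} shows that in five variables a failure would need a hypersurface $\{f=0\}\subset V_3$ with $f^2\mid\det M$, so that $f$ is linear or quadratic, and excludes both.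

\section{The determinant of a symmetric matrix}\label{sec:det}

\subsection{A model: the cone $ab=w^2$}

Two elementary facts about boxes and residues are used throughout.

\begin{lemma}\label{lem:residues}
Let $p$ be a prime. If $p\le2R$, then the integers in $[-R,R]$ cover all residues modulo $p$. If $p>H$, then each residue class modulo $p$ has at most two representatives in $[-H,H]$.
\end{lemma}

\begin{proof}
The interval $[-R,R]$ contains $2\lfloor R\rfloor+1>2R-1\ge p-1$ consecutive integers, hence at least $p$. Three representatives of one class span a length of at least $2p>2H$.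
\end{proof}

The gap between integer points and points modulo $p$ is already visible for singular symmetric $2\times2$ matrices. We use the divisor bound: a nonzero integer $m$ has $\ll|m|^\varepsilon$ divisors.

\begin{lemma}\label{lem:cone}
The equation $ab=w^2$ has $\ll P^{1+\varepsilon}$ solutions in integers of modulus at most $P$, and exactly $p^2$ solutions in $\mathbb F_p^3$.
\end{lemma}

\begin{proof}
Over $\mathbb Z$: if $w=0$, then $a=0$ or $b=0$, which gives $\ll P$ solutions; if $w\ne0$, then $a$ is a divisor of $w^2$ and determines $b$. Over $\mathbb F_p$: for $a\ne0$ the pair $(a,w)$ determines $b$, which gives $(p-1)p$ solutions, and for $a=0$ we need $w=0$ with $b$ free, which gives $p$ more.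
\end{proof}

So this surface has the integer points of a line, up to $P^\varepsilon$, and the points modulo $p$ of a plane. By Lemmas~\ref{lem:residues} and~\ref{lem:cone} there are at least $R^2\,\Pi(R)$ pairs of a triple $(a,b,w)\in[-R,R]^3$ and a prime $p\in(R,2R]$ with $p\mid ab-w^2$, while the integer solutions account for only $\ll R^{1+\varepsilon}\Pi(R)$ of them. If this cone were the locus $V_1$ of a form that satisfies the Geometric Condition, the conjecture would fail for $r=1$. Theorem~\ref{thm:n}(c) says that this cannot happen (see also Example~\ref{ex:five}). One size up it does happen: the singular symmetric $3\times3$ matrices form a hypersurface of dimension $5$ with $\ll P^{4+\varepsilon}$ integer points, and on it the Hessian of the determinant loses two ranks at once.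

\subsection{The rank of the Hessian}

With $X$ as in \eqref{eq:X},
\[
F=\det X=abc+2uvw-au^2-bv^2-cw^2 .
\]
A monomial $x_ix_jx_k$ with distinct indices has coefficient $6c_{ijk}$ in $C$, and $x_ix_j^2$ has coefficient $3c_{ijj}$. So $C=6F$ has the integral symmetric coefficients $c_{abc}=1$, $c_{uvw}=2$, $c_{auu}=c_{bvv}=c_{cww}=-2$, and $M$ is the Hessian matrix of $F$.

\begin{lemma}\label{lem:ranks}
Let $K$ be a field of characteristic different from $2$ and let $X$ be a symmetric $3\times3$ matrix over $K$. If $\operatorname{rk}X=0,1,2,3$, then $\operatorname{rk}M(X)=0,3,4,6$ respectively.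
\end{lemma}

\begin{proof}
For $g\in\mathrm{GL}_3(K)$ let $\rho_g$ be the invertible linear map $X\mapsto gXg^T$ of $K^6$, viewed as a $6\times6$ matrix. Differentiating the polynomial identity $F(\rho_gX)=(\det g)^2F(X)$ twice gives
\begin{equation}\label{eq:covariance}
\rho_g^T\,M(\rho_gX)\,\rho_g=(\det g)^2M(X).
\end{equation}
So $\operatorname{rk}M(X)$ depends only on the congruence class of $X$, and in characteristic different from $2$ every class contains a diagonal matrix. In the order $a,b,c,u,v,w$ of the variables,
\begin{equation}\label{eq:diag}
M(\operatorname{diag}(a,b,c))=\begin{pmatrix}0&c&b\\c&0&a\\b&a&0\end{pmatrix}\oplus\operatorname{diag}(-2a,-2b,-2c).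
\end{equation}
The first block has determinant $2abc$, so it has rank $3$ when $abc\ne0$. When one of $a,b,c$ vanishes but not all three, it is singular and has one of the principal minors $-a^2,-b^2,-c^2$ nonzero, so it has rank $2$. The second block has rank $\operatorname{rk}X$. The sums are $0$, $2+1$, $2+2$, $3+3$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:counter}}

\emph{The Geometric Condition.} By Lemma~\ref{lem:ranks} only the ranks $0,3,4,6$ occur. Rank $0$ occurs only at $X=0$, and for rank $6$ the bound \eqref{eq:GC} is trivial. Rank $3$ means $\operatorname{rk}X=1$; then $u^2=bc$, $v^2=ac$, $w^2=ab$, so each of the $\ll P^3$ triples $(a,b,c)$ gives at most $8$ matrices. For rank $4$ we show that there are $\ll P^{4+\varepsilon}$ integral $X$ with $\|X\|\le P$ and $\det X=0$. Solving $\det X=0$ for one variable only gives $P^5$. To save a second variable we turn the equation into a factorization, as $ab=w^2$ was in Lemma~\ref{lem:cone}. Expanding both sides verifies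
\begin{equation}\label{eq:identity}
(ab-w^2)(ac-v^2)-(au-vw)^2=a\det X .
\end{equation}
Put $Z=au-vw$ and let $\det X=0$.
\begin{itemize}
\item Let $a\ne0$ and $Z\ne0$. There are $\ll P^4$ choices of $(a,u,v,w)$. Then $ab-w^2$ and $ac-v^2$ are integers with the given product $Z^2$, where $0<Z^2\le4P^4$. The divisor bound leaves $\ll P^\varepsilon$ choices for them, and they determine $b$ and $c$ since $a\ne0$.
\item Let $a\ne0$ and $Z=0$. There are $\ll P^{2+\varepsilon}$ quadruples $(a,u,v,w)$ with $au=vw$: if $u\ne0$, then $v$ and $w$ divide $au\ne0$, and if $u=0$, then $v=0$ or $w=0$. By \eqref{eq:identity} either $ab=w^2$, which determines $b$, or $ac=v^2$, which determines $c$. The total is $\ll P^{3+\varepsilon}$.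
\item Let $a=0$, so that $2uvw=bv^2+cw^2$. If $vw\ne0$, then $(b,c,v,w)$ determines $u$, which gives $\ll P^4$. If $w=0$, then $bv=0$, and if $v=0$, then $cw=0$; in both cases three of the six variables vanish, which gives $\ll P^3$.
\end{itemize}

\emph{Failure of the bound.} Let $R\ge2$ and $R<p\le2R$, so that $p$ is odd. The polynomial $F$ is linear in $c$ with coefficient $ab-w^2$. By Lemma~\ref{lem:cone} there are $p^3-p^2$ triples $(a,b,w)\in\mathbb F_p^3$ with $ab\ne w^2$, and for each of them and each $(u,v)$ exactly one $c$ gives $\det X=0$. So at least $p^5-p^4\ge\frac23p^5$ symmetric matrices over $\mathbb F_p$ are singular, and $\operatorname{rk}M\le4$ at each of them by Lemma~\ref{lem:ranks}. By Lemma~\ref{lem:residues} each lifts to a vector $\mathbf h\in\mathbb Z^6$ with $\|\mathbf h\|\le R$. Therefore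
\[
N_4(R,R)\ge\tfrac23R^5\,\Pi(R)\gg R^6/\log R,
\]
which contradicts $N_4(R,R)\ll R^{5+\varepsilon}$ for every $\varepsilon<1$. \qed

\section{The dimension criterion}\label{sec:dim}

\subsection{Proof of Theorem~\ref{thm:criterion}}

Let $\Delta_1,\dots,\Delta_t\in\mathbb Z[x_1,\dots,x_n]$ be the $(r+1)\times(r+1)$ minors of $M$ (there are none if $r=n$). Thus $V_r$ is their common zero set, and $r_p(\mathbf h)\le r$ if and only if $p$ divides all $\Delta_\mu(\mathbf h)$.

\emph{Upper bound.} The difficulty is uniformity: we need a bound of order $H^d$ for the points of the box on the reduction of $V_r$, with a constant independent of $p$. We obtain it from finitely many polynomial identities over $\mathbb Z$ that can be reduced modulo almost all primes. Let $A=\mathbb Q[x]/(\Delta_1,\dots,\Delta_t)$. Its Krull dimension is $d$, because $A\otimes\overline{\mathbb Q}$ is integral over $A$ and has dimension $\dim V_r$. Noether's normalization lemma over the infinite field $\mathbb Q$ provides linear forms $L_1,\dots,L_d$ in $x$, which we scale to have integer coefficients, such that $A$ is integral over the subring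 generated by their images. So for each $i$ there is a polynomial $G_i(Y;Y_1,\dots,Y_d)$ over $\mathbb Q$, monic in $Y$ of some degree $m_i$, with
\[
G_i(x_i;L_1(x),\dots,L_d(x))=\sum_\mu q_{i\mu}(x)\Delta_\mu(x),\qquad q_{i\mu}\in\mathbb Q[x].
\]
Let $p_0$ exceed every prime that divides a denominator of a coefficient of some $G_i$ or $q_{i\mu}$.

Let $R\ge p_0$, $H\le R<p$, and let $\mathbf h$ satisfy $\|\mathbf h\|\le H$ and $r_p(\mathbf h)\le r$. The integers $L_j(\mathbf h)$ are $O(H)$, so the tuple $(L_1(\mathbf h),\dots,L_d(\mathbf h))$ takes $O(H^d)$ values. Given the tuple, $h_i$ is a root modulo $p$ of a monic polynomial of degree $m_i$, so it lies in one of at most $m_i$ residue classes, and by Lemma~\ref{lem:residues} it takes at most $2m_i$ values. Hence $O(H^d)$ vectors $\mathbf h$ are counted with $p$, and $N_r(H,R)\ll H^d\,\Pi(R)\ll H^dR/\log(2R)$. For $R<p_0$ we have $N_r(H,R)=O(1)$, while $H^dR/\log(2R)\ge1$.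

\emph{Lower bound.} We want $\gg p^d$ points of the reduction of $V_r$ over $\mathbb F_p$. This need not hold for every prime, since the components of dimension $d$ may be permuted by the Galois group; we therefore use only primes that split completely in a field over which one component is defined. Let $Y$ be an irreducible component of $V_r$ of dimension $d$. Its ideal in $\overline{\mathbb Q}[x]$ has finitely many generators. They have coefficients in a number field $K$, which we take Galois over $\mathbb Q$, and after scaling in its ring of integers $O_K$. Let $g_1,\dots,g_m\in O_K[x]$ be these generators together with the minors $\Delta_\mu$, and let $D\ge1$ bound their degrees. For a prime ideal $\mathfrak p$ of $O_K$ let $Y_{\mathfrak p}$ be the zero set of the reductions of $g_1,\dots,g_m$ over an algebraic closure of $O_K/\mathfrak p$. We use three facts.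
\begin{itemize}
\item The generic fiber of $\operatorname{Spec}O_K[x]/(g_1,\dots,g_m)\to\operatorname{Spec}O_K$ is geometrically irreducible of dimension $d$. By \cite[9.5.5 and 9.7.8]{EGA} the same holds for all but finitely many fibers: $Y_{\mathfrak p}$ is irreducible of dimension $d$ for almost all $\mathfrak p$.
\item Define the degree of a closed subset of affine space as the sum of the degrees of its irreducible components. Heintz's B\'ezout inequality \cite{Heintz} states that $\deg(Z\cap Z')\le\deg Z\cdot\deg Z'$. Hence $\deg Y_{\mathfrak p}\le D^m$.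
\item The Lang--Weil estimate: if $Z\subset\overline{\mathbb F}_p^{\,n}$ is an irreducible closed set of dimension $d$, defined by polynomials over $\mathbb F_p$, then $|\#Z(\mathbb F_p)-p^d|\le c\,p^{d-1/2}$, where $c$ depends only on $n$ and $\deg Z$.
\end{itemize}
If $p$ splits completely in $K$ and $\mathfrak p\mid p$, then $O_K/\mathfrak p=\mathbb F_p$. So for large such $p$ the set $Y_{\mathfrak p}$ has at least $\frac12p^d$ points in $\mathbb F_p^n$. The minors vanish at these points, and for $p\le2R$ they lift to distinct vectors $\mathbf h$ with $\|\mathbf h\|\le R$ by Lemma~\ref{lem:residues}. By Chebotarev's density theorem the number of primes $p\le x$ that split completely in $K$ is asymptotic to $x/([K:\mathbb Q]\log x)$, so $\gg R/\log R$ of them lie in $(R,2R]$ for large $R$. Thus $N_r(R,R)\gg R^{d+1}/\log R$.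

\emph{The equivalence.} If $d\le r$, the upper bound gives \eqref{eq:conj}. If $d\ge r+1$, then $N_r(R,R)\gg R^{r+2}/\log R$, which is not $\ll R^{r+1+\varepsilon}$ for $\varepsilon<1$. \qed

\begin{remark}
The upper bound and \eqref{eq:converse} show that $V_r$ has $\ll P^{\dim V_r}$ integer points of norm at most $P$. So a form with $\dim V_r\le r$ for all $r$ satisfies the Geometric Condition, and Theorem~\ref{thm:n} says that the converse holds for $n\le5$ and fails for each $n\ge6$.
\end{remark}

\subsection{Sums of forms and the proof of Theorem~\ref{thm:n}(b)}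

\begin{lemma}\label{lem:sum}
If $C'(\mathbf x)$ and $C''(\mathbf y)$ satisfy the Geometric Condition, then so does the form $C'(\mathbf x)+C''(\mathbf y)$ in the disjoint union of the variables. In particular the Geometric Condition is preserved when cubes of new variables are added.
\end{lemma}

\begin{proof}
The matrix of the sum is $M'(\mathbf x)\oplus M''(\mathbf y)$, so ranks add, and the number of points of rank $r$ and norm at most $P$ is $\ll\sum_{i+j=r}P^{i+\varepsilon}P^{j+\varepsilon}$. The form $y^3$ has $M(y)=(y)$ and satisfies the condition.
\end{proof}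

By Theorem~\ref{thm:counter} and Lemma~\ref{lem:sum} the form $C_n$ satisfies the Geometric Condition, and its matrix is $M(X)\oplus\operatorname{diag}(y_1,\dots,y_{n-6})$. For $0\le j\le n-6$ the variety $V_{4+j}$ contains all points $(X,y_1,\dots,y_j,0,\dots,0)$ with $\det X=0$, by Lemma~\ref{lem:ranks}. Hence $\dim V_{4+j}\ge5+j$, and Theorem~\ref{thm:criterion} shows that \eqref{eq:conj} fails for $r=4+j$. \qed

\begin{remark}
The exponent in \eqref{eq:conj} can be wrong by an arbitrary amount. The sum of $k$ copies of $6\det X$ in disjoint variables satisfies the Geometric Condition by Lemma~\ref{lem:sum}, and $V_{4k}$ contains the $k$-tuples of singular matrices. So $\dim V_{4k}\ge5k$ and $N_{4k}(R,R)\gg R^{5k+1}/\log R$, against the predicted $R^{4k+1+\varepsilon}$.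
\end{remark}

\section{Kernels of the Hessian}\label{sec:kernels}

In this section and the next, $k=\overline{\mathbb Q}$ and $V=k^n$. Let $T$ be the symmetric trilinear form on $V$ with coefficients $c_{ijk}$, so that $T(x,y,z)=y^TM(x)z$ and $C(x)=T(x,x,x)$. We regard $M(x)=T(x,\cdot,\cdot)$ as a symmetric bilinear form on $V$, with kernel $K_x=\ker M(x)$ of dimension $n-\operatorname{rk}M(x)$. For subsets $S_1,S_2,S_3$ of $V$ we write $T(S_1,S_2,S_3)=0$ if $T$ vanishes on $S_1\times S_2\times S_3$; this property passes to the spans and to the closures of the $S_i$. What distinguishes $M$ from an arbitrary symmetric matrix of linear forms is the symmetry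
\begin{equation}\label{eq:sym}
y\in K_x\iff T(x,y,V)=0\iff x\in K_y .
\end{equation}

\subsection{Background}

All topological terms refer to the Zariski topology. A variety is a locally closed subset of an affine or projective space over $k$, or of a product of such spaces; its dimension is the largest dimension of an irreducible component. A property holds for \emph{general} points of an irreducible variety if it holds on a nonempty open subset. We use the following standard facts.
\begin{enumerate}
\item[(G1)] In an irreducible variety $Y$ every nonempty open subset is dense, and a closed subset of dimension $\dim Y$ equals $Y$. If finitely many closed subsets cover a dense subset of $Y$, then one of them is $Y$.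
\item[(G2)] Let $\varphi:Z\to Y$ be a morphism of irreducible varieties with dense image. Every nonempty fiber has dimension at least $\dim Z-\dim Y\ge0$, and there is a dense open subset of $Y$, contained in $\varphi(Z)$, over which the fibers have exactly this dimension.
\item[(G3)] An irreducible closed subset of $V$ of dimension $n-1$, called an \emph{irreducible hypersurface}, is the zero set of an irreducible polynomial $f$, and every polynomial that vanishes on it is divisible by $f$.
\item[(G4)] The irreducible components of a closed cone (a closed set stable under scalars) are closed cones.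
\end{enumerate}
The \emph{generic rank} of an irreducible closed set $X\subset V$ is the maximum $\rho$ of $\operatorname{rk}M$ on $X$; it is attained on the dense open set $X\setminus V_{\rho-1}$. Two small observations will be used more than once.

\begin{lemma}\label{lem:small}
\begin{enumerate}
\item[(a)] A linear space of symmetric bilinear forms over $k$, all of rank at most $1$, has dimension at most $1$.
\item[(b)] Let $Y$ be an irreducible variety and let $J\subset\mathbb P^1\times Y$ be closed with dense image in $Y$. Put $J_t=\{y:(t,y)\in J\}$. If $J_t\ne Y$ for all $t$, then $\dim J_t\ge\dim Y-1$ for all but finitely many $t$.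
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A form of rank $1$ is $\ell^2:(y,z)\mapsto\ell(y)\ell(z)$ for a linear form $\ell\ne0$, and $\ell_1^2+\ell_2^2$ has rank $2$ if $\ell_1,\ell_2$ are independent.

(b) By (G1) some component $J_0$ of $J$ has dense image in $Y$, so $\dim J_0\ge\dim Y$. If $J_0$ lay over a single point $t$, the closed set $J_t$ would be dense, hence equal to $Y$. So $J_0$ has dense image in $\mathbb P^1$, and (G2) gives the claim.
\end{proof}

\subsection{What the Geometric Condition gives}

Rational linear spaces are the varieties on which integer points are certainly as numerous as the dimension allows, so they are where \eqref{eq:GC} has direct geometric content.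

\begin{lemma}\label{lem:linear}
Let $C$ satisfy the Geometric Condition. If $W\subset V_r$ is a linear subspace defined over $\mathbb Q$, then $\dim W\le r$. In particular $\det M$ is not the zero polynomial.
\end{lemma}

\begin{proof}
Let $s=\dim W$. The space $W$ has a basis of integer vectors, and their integer combinations give $\gg P^s$ points of norm at most $P$ and rank at most $r$. So $P^s\ll P^{r+\varepsilon}$ and $s\le r$. If $\det M=0$ identically, then $V\subset V_{n-1}$, which we have just excluded.
\end{proof}

For the rest of this section we assume only that $\det M\not\equiv0$.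

\begin{lemma}\label{lem:nondeg}
Let $\det M\not\equiv0$.
\begin{enumerate}
\item[(a)] If $S,U\subset V$ are subspaces with $T(S,U,V)=0$, then $\dim S+\dim U\le n$. In particular $M(x)\ne0$ for $x\ne0$, that is, $V_0=\{0\}$.
\item[(b)] If $v\ne0$, then the derivative $\partial_vC$ is not the zero polynomial. In particular $C$ is not a polynomial in fewer than $n$ linear forms.
\item[(c)] $\dim V_1\le1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Choose $y$ with $\det M(y)\ne0$. The isomorphism $x\mapsto T(x,\cdot,y)$ from $V$ to $V^*$ maps $S$ into the annihilator of $U$, which has dimension $n-\dim U$. For the last claim take $S=kx$ and $U=V$.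

(b) We have $\partial_vC(x)=3T(v,x,x)$, and if this quadratic form vanishes, then $M(v)=0$ by polarization. If $C$ is a polynomial in fewer than $n$ linear forms, these have a common zero $v\ne0$, and $\partial_vC=0$.

(c) Suppose that $X$ is a component of $V_1$ with $\dim X\ge2$. For $0\ne x\in X$ write $M(x)=\ell_x^2$ with $\ell_x\ne0$. Let $S$ be the span of $X$, let $A\subset V^*$ be the span of the $\ell_x$, and put $s=\dim S$, $m=\dim A$. The common zero set $U$ of $A$ has dimension $n-m$ and satisfies $T(S,U,V)=0$, so $s\le m$ by (a). On the other hand, if $\ell_x$ and $\ell_y$ are proportional, then so are $M(x)$ and $M(y)$, and then so are $x$ and $y$ since $M$ is injective. The cone $X$ contains infinitely many lines, so there are infinitely many $\ell_x$ up to scaling. Choose a basis $\ell_1,\dots,\ell_m$ of $A$ among the $\ell_x$ and a further $\ell_x=\sum\alpha_i\ell_i$ proportional to none of them. Then $\alpha_i\alpha_j\ne0$ for some $i\ne j$, so $\ell_x^2$ involves the cross term $\ell_i\ell_j$, and $\ell_1^2,\dots,\ell_m^2,\ell_x^2$ are linearly independent elements of $M(S)$. Thus $s\ge m+1$,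 a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:n}(c)]
By Lemma~\ref{lem:linear}, $\det M\not\equiv0$, so $V_{n-1}$ is a proper closed subset of $V$. The cases $r=0$ and $r=1$ are Lemma~\ref{lem:nondeg}(a) and (c), and $r=n$ is trivial.
\end{proof}

\begin{example}\label{ex:five}
Part (c) of Lemma~\ref{lem:nondeg} needs $\det M\not\equiv0$, not only $V_0=\{0\}$. For $C=3(as^2+2wst+bt^2)$ in the five variables $a,b,w,s,t$, each variable occurs as an entry of $M$, so $V_0=\{0\}$. At points of $S=\{s=t=0\}$ the matrix $M$ is the direct sum of the zero $3\times3$ block and $\bigl(\begin{smallmatrix}a&w\\w&b\end{smallmatrix}\bigr)$, so $V_1$ contains the cone of Lemma~\ref{lem:cone}. But $T(S,S,V)=0$ and $3+3>5$, so $\det M\equiv0$ and the Geometric Condition fails.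
\end{example}

\subsection{The variety of kernels}

Suppose that $X\subset V_\rho$ has dimension larger than $\rho$. Nothing can be said about $X$ directly, so we look at the set $E$ swept out by the kernels $K_x$, $x\in X$. There are many pairs $(x,y)$ with $y\in K_x$, so a point $y\in E$ lies in $K_x$ for many $x$; by \eqref{eq:sym} all these $x$ lie in $K_y$, and therefore $E$ is again a variety of unusually low rank.

\begin{lemma}\label{lem:E}
Let $\det M\not\equiv0$. Let $X\subset V$ be an irreducible closed cone of generic rank $\rho$ with $\delta=\dim X-\rho\ge1$, and let $X^\circ\subset X$ be a dense open subset on which the rank is $\rho$. Let $E$ be the closure of $\bigcup_{x\in X^\circ}K_x$, let $e=\dim E$, and put $F_y=X^\circ\cap K_y$ for $y\in E$. Then: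
\begin{enumerate}
\item[(a)] $E$ is an irreducible closed cone, $E\subset V_{e-\delta}$, and $2+\delta\le e\le n-1$;
\item[(b)] $\dim F_y=n+\delta-e$ for general $y\in E$;
\item[(c)] for every dense open $E^\circ\subset E$, the union of the $F_y$ with $y\in E^\circ$ is dense in $X$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $Z^\circ=\{(x,y):x\in X^\circ,\ y\in K_x\}$. Over the open set $X_\Delta\subset X^\circ$ where a given $\rho\times\rho$ minor $\Delta$ of $M$ does not vanish, Cramer's rule expresses $\rho$ coordinates of $y\in K_x$ by the other $n-\rho$ and identifies this part of $Z^\circ$ with $X_\Delta\times k^{n-\rho}$. The nonempty ones among these open parts are irreducible, cover $Z^\circ$ and meet pairwise, so $Z^\circ$ is irreducible of dimension $\dim X+n-\rho=n+\delta$. The set $E$ is the closure of the image of $Z^\circ$ under $(x,y)\mapsto y$, so it is irreducible, and it is a cone as the $K_x$ are linear. By \eqref{eq:sym} the fiber over $y$ is $F_y$, and (G2) gives (b). The part of $Z^\circ$ over $E^\circ$ is open and nonempty, hence dense in $Z^\circ$, and so its image in $X^\circ$ is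 dense; this is (c).

By (b), $\dim K_y\ge n+\delta-e$ for general $y\in E$, so $e\ge\delta$ and $\operatorname{rk}M\le e-\delta$ on a dense subset of $E$, hence on $E$. If $e=n$, then $V\subset V_{n-\delta}$ and $\det M\equiv0$. If $e=\delta$, then $E\subset V_0=\{0\}$ and $\delta=e=0$. If $e=\delta+1$, then $E\subset V_1$ with $e\ge2$, against Lemma~\ref{lem:nondeg}(c).
\end{proof}

When $X$ is a hypersurface we have two more tools. Both come from expanding a minor of $M(x+tv)$ in $t$.

\begin{lemma}\label{lem:hyp}
Let $D=\{f=0\}$ be an irreducible hypersurface contained in $V_\rho$, with $f$ irreducible.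
\begin{enumerate}
\item[(a)] $f^{\,n-\rho}$ divides $\det M$.
\item[(b)] If $x\in D$, $df_x\ne0$ and $\operatorname{rk}M(x)=\rho$, then for all $y,y'\in K_x$ the linear form $T(\cdot,y,y')$ is a multiple of $df_x$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We may assume $\det M\not\equiv0$ and write $\det M=f^mg$ with $f\nmid g$. Some partial derivative of $f$ is nonzero and of smaller degree, hence not divisible by $f$. So by (G1) and (G3) there is $x\in D$ with $g(x)\ne0$ and $df_x\ne0$. Choose $v$ with $df_x(v)\ne0$. Then $\det M(x+tv)$ vanishes to order exactly $m$ at $t=0$. In a basis of $V$ that begins with $n-\rho$ vectors of $K_x$, the first $n-\rho$ rows of $M(x+tv)=M(x)+tM(v)$ are divisible by $t$. Hence $m\ge n-\rho$.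

(b) Let $n_1,\dots,n_\rho$ be a basis of a complement of $K_x$; the matrix $A_0=(T(x,n_i,n_j))$ is invertible, as $K_x$ is the radical of $M(x)$. For $z\in V$ let $\Delta(z)$ be the determinant of the $(\rho+1)\times(\rho+1)$ matrix of the form $M(z)$ with rows indexed by $n_1,\dots,n_\rho,y$ and columns by $n_1,\dots,n_\rho,y'$. It vanishes where $\operatorname{rk}M(z)\le\rho$, so $f\mid\Delta$. At $z=x+tv$ the last row and the last column are divisible by $t$ and the corner entry is $tT(v,y,y')$, so $\Delta(x+tv)=t\det(A_0)\,T(v,y,y')+O(t^2)$. If $df_x(v)=0$, then $f(x+tv)=O(t^2)$, so $\Delta(x+tv)=O(t^2)$ and $T(v,y,y')=0$. Thus $T(\cdot,y,y')$ vanishes on $\ker df_x$.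
\end{proof}

\begin{example}\label{ex:det}
Let $C=6F$ with $F=\det X$ as in Section~\ref{sec:det}. The polynomial $F$ is irreducible: it is linear in $c$, and the irreducible coefficient $ab-w^2$ does not divide $2uvw-au^2-bv^2$, as the point $a=u=1$, $b=v=w=0$ shows. So $D=\{F=0\}\subset V_4$ is an irreducible hypersurface with $\rho=4$ and $\delta=1$. Lemma~\ref{lem:hyp}(a) gives $F^2\mid\det M$, and comparing degrees and using \eqref{eq:diag} we find $\det M=-16F^2$: six variables leave exactly enough room for the square of a cubic. For $x=\operatorname{diag}(a,b,0)$ with $ab\ne0$, \eqref{eq:diag} shows that $K_x$ is spanned by $\operatorname{diag}(a,-b,0)$ and the matrix whose only nonzero coordinate is $w=1$. All elements of $K_x$ are singular and some have rank $2$. By \eqref{eq:covariance}, $K_{\rho_gx}=\rho_gK_x$, and all matrices of rank $2$ over $k$ are congruent; hence $E=D$.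
\end{example}

\section{Five variables}\label{sec:five}

We prove Theorem~\ref{thm:n}(a); the statement about $N_r$ then follows from Theorem~\ref{thm:criterion}. If $n<5$ and $\dim V_r>r$, add $5-n$ cubes: the Geometric Condition persists by Lemma~\ref{lem:sum}, and the new locus of rank at most $r$ contains $V_r\times\{0\}$. So let $n=5$, let $C$ satisfy the Geometric Condition, and suppose that $\dim V_r>r$ for some $r$. By Lemma~\ref{lem:linear}, $\det M$ is a nonzero form of degree $5$, and the results of Section~\ref{sec:kernels} apply.

\subsection{Reduction to a quadric or a hyperplane}\label{sub:reduction}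

Let $X$ be a component of $V_r$ with $\dim X>r$ and generic rank $\rho\le r$. By Lemma~\ref{lem:nondeg}(a),(c) we have $\rho\ge2$, and $\dim X\le4$ since $V$ itself has generic rank $5$. So $(\dim X,\rho)$ is $(3,2)$, $(4,2)$ or $(4,3)$.

\emph{The variety $V_3$ contains an irreducible hypersurface.} Only the case $(3,2)$ needs an argument. There $\delta=1$, and Lemma~\ref{lem:E} gives $e\in\{3,4\}$ and $E\subset V_{e-1}$. If $e=4$, then $E$ is the hypersurface. If $e=3$, then each $K_x$ with $x\in X^\circ$ is a closed subset of $E$ of dimension $3$, so $K_x=E$ by (G1). Then $E$ is linear and $T(S,E,V)=0$ for the span $S$ of $X$, with $\dim S+\dim E\ge6$. This contradicts Lemma~\ref{lem:nondeg}(a).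

\emph{Degree and generic rank.} Let $D=\{f=0\}\subset V_3$ be an irreducible hypersurface, with generic rank $\rho\in\{2,3\}$. By Lemma~\ref{lem:hyp}(a), $f^{5-\rho}\mid\det M$. So $f$ is homogeneous and $(5-\rho)\deg f\le5$, whence $\deg f\le2$, and $\rho=3$ if $\deg f=2$. Let $\deg f=1$. The group $\operatorname{Gal}(\overline{\mathbb Q}/\mathbb Q)$ acts on $V$ through the coordinates and on polynomials through the coefficients, with $(\sigma g)(\sigma x)=\sigma(g(x))$; since $T$ has rational coefficients, $T(\sigma x,\sigma y,\sigma z)=\sigma T(x,y,z)$ and $\sigma V_\rho=V_\rho$. Scale $f$ so that one coefficient is $1$. If $\sigma D=D$ for all $\sigma$, then $\sigma f=f$ for all $\sigma$ and $D$ is defined over $\mathbb Q$, which Lemma~\ref{lem:linear} forbids as $4>3$. So $D$ has $m\ge2$ distinct conjugates, each of which contributes a factor of degree $5-\rho$ to $\det M$. From $m(5-\rho)\le5$ we get $m=2$ and $\rho=3$.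

This was the last use of the Geometric Condition, and counting could not take us further: the integer points of a hyperplane with two conjugates lie in their intersection, of dimension $3$, and a quadric such as $x_1^2+\dots+x_5^2=0$ has no nonzero integer point. The remaining argument uses only $\det M\not\equiv0$ and the symmetry of $T$.

\begin{example}
Rational hyperplanes cannot be excluded by $\det M\not\equiv0$ alone. For $C=3x_1(x_2^2+x_3^2+x_4^2)+x_5^3$ the nonzero entries of $M$ are $M_{1j}=M_{j1}=x_j$, $M_{jj}=x_1$ for $2\le j\le4$, and $M_{55}=x_5$. Thus $\det M=-x_1^2(x_2^2+x_3^2+x_4^2)x_5$, and $\operatorname{rk}M\le3$ on $x_1=0$.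
\end{example}

\emph{The dichotomy.} Let $D^\circ$ be the dense open set of $x\in D$ with $df_x\ne0$ and $\operatorname{rk}M(x)=3$; thus $\dim K_x=2$ for $x\in D^\circ$. Apply Lemma~\ref{lem:E} with $X=D$, $X^\circ=D^\circ$, $\delta=1$. Then $e\in\{3,4\}$, and $F_y=D^\circ\cap K_y$ has dimension $6-e$ for general $y\in E$.
\begin{itemize}
\item If $e=4$, then $E$ is an irreducible hypersurface contained in $V_3$.
\item If $e=3$, then $E\subset V_2$ and $E\not\subset V_1$. So there is a dense open set $E^\circ\subset E$ on which $\dim K_y=3=\dim F_y$. For $y\in E^\circ$ the set $F_y$ is dense in $K_y$, hence $K_y\subset D$. By Lemma~\ref{lem:E}(c) the union of the $K_y$ with $y\in E^\circ$ is dense in $D$.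
\end{itemize}
We treat the four combinations of $\deg f\in\{2,1\}$ and $e\in\{4,3\}$.

\subsection{Quadrics: preliminaries}

In Subsections~\ref{sub:A1} and~\ref{sub:A2}, $f(x)=B(x,x)$ with $B$ a symmetric bilinear form. Since $f$ is irreducible, $\operatorname{rk}B\ge3$. Let $U$ be the radical of $B$, of dimension $5-\operatorname{rk}B\le2$, and let $\bar B$ be the induced nondegenerate form on $V/U$. We have $df_x=2B(x,\cdot)$. No nonzero linear form vanishes on $D$, by (G3), so
\begin{equation}\label{eq:span}
K_u\cap D\text{ is a proper closed subset of }D\text{ for every }u\ne0 .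
\end{equation}
Recall that a subspace on which a nondegenerate form on an $m$-dimensional space vanishes identically (an \emph{isotropic} subspace) has dimension at most $m/2$, because it lies in its own orthogonal complement.

\begin{lemma}\label{lem:quadric}
\begin{enumerate}
\item[(a)] If $K\subset D$ is a $3$-dimensional subspace, then $\operatorname{rk}B\in\{3,4\}$, $U\subset K$, and $K/U$ is isotropic for $\bar B$.
\item[(b)] Let $\operatorname{rk}B=3$ and let $L\subset V_2$ be a linear subspace with $T(L,U,V)=0$. Then only finitely many $3$-dimensional subspaces of $D$ are of the form $K_y$ with $y\in L$.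
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By polarization $B$ vanishes on $K\times K$, so the image of $K$ in $V/U$ is isotropic and $3\le\lfloor\operatorname{rk}B/2\rfloor+\dim(K\cap U)$. For $\operatorname{rk}B=5,4,3$ the right side is at most $2+0$, $2+1$, $1+2$, and the value $3$ requires $K\cap U=U$.

(b) For $y\in L$ the form $M(y)$ descends to a form $N_y$ on the $3$-dimensional space $V/U$, of rank at most $2$ and with radical $K_y/U$. Let $\dim K_y=3$, $K_y\subset D$ and $K_y/U=k\xi$; by (a), $[\xi]$ lies on the conic $\Gamma=\{\bar B(\xi,\xi)=0\}$. Let $y_1\in L$ be arbitrary. In a basis that begins with $\xi$ we have $N_y=(0)\oplus N'$ with $\det N'\ne0$, so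
\[
0=\det N_{y+ty_1}=t\,N_{y_1}(\xi,\xi)\det N'+O(t^2),
\]
and $N_{y_1}(\xi,\xi)=0$. If infinitely many points $[\xi]$ arise, then they are dense in the irreducible curve $\Gamma$, so the quadratic form of $N_{y_1}$ vanishes on $\Gamma$ and $N_{y_1}=c\bar B$ with $c\in k$. Since $N_{y_1}$ is degenerate, $c=0$. So all $N_{y_1}$ vanish, although $N_y$ has rank $2$.
\end{proof}

\subsection{Quadrics with $e=4$}\label{sub:A1}

A second irreducible hypersurface $\{g=0\}\subset V_3$ would give $f^2g^2\mid\det M$, of degree at least $6$. So $E=D$, as in Example~\ref{ex:det}. We first show that $K_y$ meets $U$ for general $y\in D$.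

The set of $y\in D$ with $T(\cdot,y,y)\ne0$ is open, and it is nonempty: otherwise $\partial C/\partial x_i=c_if$ with $c_i\in k$ for all $i$, and $\partial_vC=0$ for any $v\ne0$ with $\sum c_iv_i=0$, against Lemma~\ref{lem:nondeg}(b). So for general $y\in D$ we have $T(\cdot,y,y)\ne0$, $\dim K_y=2$ and $\dim F_y=2$; in particular $F_y$ is dense in $K_y$. For $x\in F_y$ we have $y\in K_x$, so Lemma~\ref{lem:hyp}(b) shows that $T(\cdot,y,y)$ is a multiple of $B(x,\cdot)$, necessarily a nonzero one. Thus the linear map $x\mapsto B(x,\cdot)$ sends $F_y$, and hence the plane $K_y$, into the line spanned by $T(\cdot,y,y)$. Its kernel is $U$, so $K_y\cap U\ne0$. By \eqref{eq:sym},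
\begin{equation}\label{eq:cover}
\text{the sets }K_u\cap D\ (0\ne u\in U)\text{ cover a dense subset of }D .
\end{equation}
This is absurd if $U=0$, and if $\dim U=1$ it contradicts \eqref{eq:span}.

Let $\dim U=2$, so $\operatorname{rk}B=3$. Apply Lemma~\ref{lem:small}(b) to $J=\{([u],y)\in\mathbb P(U)\times D:M(u)y=0\}$; its hypotheses are \eqref{eq:cover} and \eqref{eq:span}. We get $\dim(K_u\cap D)\ge3$ for all but finitely many $[u]$, so $U\subset V_2$. Since $\dim V_1\le1$, we have $\dim K_u=3$ for all but finitely many $[u]$. Call $[u]$ good if both properties hold. For good $[u]$ we have $K_u\subset D$ by (G1), so $U\subset K_u$ by Lemma~\ref{lem:quadric}(a); therefore $T(U,U,V)=0$. By Lemma~\ref{lem:quadric}(b) with $L=U$, the good $[u]$ give only finitely many spaces $K_u$. So the family in \eqref{eq:cover} is finite, and its members are proper closed subsets of $D$. This contradicts (G1).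

\subsection{Quadrics with $e=3$}\label{sub:A2}

For $y\in E^\circ$ the kernel $K_y$ is a $3$-dimensional subspace of $D$. By Lemma~\ref{lem:quadric}(a), $\operatorname{rk}B\in\{3,4\}$ and $U\subset K_y$; hence $T(E,U,V)=0$.

\emph{Rank $3$.} Here $\dim U=2$, so the span of $E$ has dimension at most $3$ by Lemma~\ref{lem:nondeg}(a), and $E$ is a linear space. By Lemma~\ref{lem:quadric}(b) with $L=E$ there are only finitely many spaces $K_y$ with $y\in E^\circ$, and their union cannot be dense in the $4$-dimensional variety $D$.

\emph{Rank $4$.} Let $U=kv$. All nondegenerate quadratic forms in four variables over $k$ are equivalent, so we may identify $V/U$ with $k^2\otimes k^2$, the space of $2\times2$ matrices, and $\bar B(x,x)$ with the determinant. The isotropic vectors are the pure tensors $t\otimes a$. A sum $t\otimes a+t'\otimes a'$ has rank $2$ unless $t,t'$ or $a,a'$ are proportional, so the isotropic planes are those of the two rulings $t\otimes k^2$ and $k^2\otimes a$, each parametrized by $\mathbb P^1$. For every $y\in E^\circ$ the plane $K_y/U$ belongs to one of the rulings, so by (G1) one ruling,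 say the first, occurs for a dense set of $y$. Let $\Pi_t\subset D$ be the preimage of $t\otimes k^2$ in $V$, of dimension $3$. To use the one-parameter family $\Pi_t$ we collect the points whose kernel contains $\Pi_t$:
\[
N_t=\{y\in V:T(y,\Pi_t,V)=0\},\qquad E_t=N_t\cap E^\circ=\{y\in E^\circ:K_y=\Pi_t\}.
\]
The set $J=\{([t],y):y\in E_t\}$ is closed in $\mathbb P^1\times E^\circ$ and has dense image in $E^\circ$. No $E_t$ equals $E^\circ$, because the union of the $K_y$ is dense in $D$. By Lemma~\ref{lem:small}(b), $\dim E_t\ge2$ for all $[t]$ in a cofinite set $\mathcal T\subset\mathbb P^1$.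

Let $[t]\in\mathcal T$ and $y_0\in E_t$. The set $\Pi_t\cap D^\circ=F_{y_0}$ is dense in $\Pi_t$. For $x$ in this set, $N_t\subset K_x$ by \eqref{eq:sym}, and $\dim N_t\ge2=\dim K_x$, so $N_t=K_x$. Choose $x,x'\in\Pi_t\cap D^\circ$ with independent images in $\Pi_t/U$; then $B(x,\cdot)$ and $B(x',\cdot)$ are independent. By Lemma~\ref{lem:hyp}(b), for $y,y'\in N_t$ the form $T(\cdot,y,y')$ is a multiple of both, so
\begin{equation}\label{eq:Nt}
T(N_t,N_t,V)=0 .
\end{equation}
In particular $N_t\subset K_{y_0}=\Pi_t$. If $v\in N_t\cap N_{t'}$ with $[t]\ne[t']$, then $K_v\supset\Pi_t+\Pi_{t'}=V$, which is impossible. After removing at most one point from $\mathcal T$ we thus have $v\notin N_t$ for $[t]\in\mathcal T$, and the plane $N_t$ maps isomorphically onto $t\otimes k^2$.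

Let $H=K_v$, a proper subspace of $V$. Since $v\in\Pi_t$, we have $N_t\subset H$ for all $[t]\in\mathcal T$. For two distinct points of $\mathcal T$ the sum $N_t+N_{t'}$ maps onto $V/U$. So $\dim H=4$, the map $H\to V/U$ is an isomorphism, and $V=kv\oplus H$. Identify $H$ with $k^2\otimes k^2$; then $N_t=t\otimes k^2$ for $[t]\in\mathcal T$. Fix $a,b\in k^2$ and $z\in V$. By \eqref{eq:Nt} the binary quadratic form $t\mapsto T(t\otimes a,t\otimes b,z)$ vanishes at infinitely many points of $\mathbb P^1$, hence identically. As $T$ is symmetric, for fixed $a,b,c\in k^2$ the trilinear form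
\[
(t,t',t'')\mapsto T(t\otimes a,\,t'\otimes b,\,t''\otimes c)
\]
vanishes whenever two arguments are equal. An alternating trilinear form on $k^2$ is zero, so $T(H,H,H)=0$. Together with $T(v,H,V)=0$ this gives $T(H,V,V)=0$, against Lemma~\ref{lem:nondeg}(a).

\subsection{Hyperplanes with $e=4$}\label{sub:B1}

From now on $f=\lambda$ is linear; write $W=D=\ker\lambda$ and $W^\circ=D^\circ$. By Subsection~\ref{sub:reduction}, $W$ has exactly one other conjugate $W'$. Choose $\sigma$ with $\sigma W=W'$; then $\sigma W'=W$, and $W'=\ker\lambda'$ with $\lambda'=\sigma\lambda$. Since $df_x=\lambda$ for all $x$, Lemma~\ref{lem:hyp}(b) gives $T(W,y,y)=0$ for $y\in K_x$, $x\in W^\circ$. This is a closed condition on $y$, so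
\begin{equation}\label{eq:star}
T(w,y,y)=0\qquad\text{for all }w\in W,\ y\in E .
\end{equation}

Let $e=4$. We have $\det M=\lambda^2\lambda'^2\mu$ with $\mu$ linear, and the square of the equation of $E$ divides $\det M$ by Lemma~\ref{lem:hyp}(a). So $E=W$ or $E=W'$.

If $E=W$, then \eqref{eq:star} with $w=y$ shows that $C$ vanishes on $W$, so $\lambda\mid C$. Applying $\sigma$ gives $\lambda'\mid C$. Then $C=\lambda\lambda'\nu$ is a polynomial in three linear forms, against Lemma~\ref{lem:nondeg}(b).

If $E=W'$, then polarizing \eqref{eq:star} gives $T(W,W',W')=0$, and applying $\sigma$ gives $T(W',W,W)=0$. Let $u\in W\cap W'$. The first relation gives $T(u,W',W')=0$ (use $u\in W$), and the second gives $T(u,W,W)=0$ (use $u\in W'$) and $T(W',u,W)=0$ (use $u\in W$). As $V=W+W'$, we get $M(u)=0$ on the $3$-dimensional space $W\cap W'$, against Lemma~\ref{lem:nondeg}(a).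

\subsection{Hyperplanes with $e=3$}\label{sub:B2}

Now $K_y$ is a hyperplane of $W$ for $y\in E^\circ$. The plan is to show that the restriction of $C$ to $W$ is the cube of a linear form; the same then holds on $W'$, and the two descriptions together leave room for only four linear forms. For this we need many vectors $y\in W$ with $T(y,W,W)=0$. They will come from Lemma~\ref{lem:small}(a), which requires a linear space.

\emph{The set $E$ is linear.} Fix $y_1\in E^\circ$ and let $G$ be the set of $y_2\in E^\circ$ such that $K_{y_1}\cap K_{y_2}$ meets $W^\circ$. If $y_2\in G$ and $w$ is a point of $K_{y_1}\cap K_{y_2}\cap W^\circ$, then $y_1,y_2\in K_w\subset E$, so $y_1+y_2\in E$. Thus, if $G$ is dense in $E$, then $y_1+E\subset E$. If this happens for every $y_1\in E^\circ$, then $E+E\subset E$ by closedness, and the cone $E$ is linear. Otherwise fix $y_1$ such that $G$ misses a dense open set $O\subset E^\circ$. The set $K_{y_1}\setminus W^\circ$ is a closed subset of $K_{y_1}$, and it is proper as $F_{y_1}\ne\emptyset$. So it contains no $3$-dimensional subspace and only finitely many planes $\Lambda_1,\dots,\Lambda_m$,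 since each such plane is one of its components. For $y_2\in O$ the intersection $K_{y_1}\cap K_{y_2}$ of two hyperplanes of $W$ has dimension at least $2$ and lies in $K_{y_1}\setminus W^\circ$, so it is one of the $\Lambda_i$. The closed sets $\{y\in E:T(y,\Lambda_i,V)=0\}$ therefore cover $O$, and by (G1) one of them is $E$. Lemma~\ref{lem:nondeg}(a) bounds the dimension of the span of $E$ by $5-2=3$, so again $E$ is linear.

\emph{A plane $E_1\subset W$ with $T(E_1,W,W)=0$.} For $y\in E^\circ$ the restriction of $M(y)$ to $W\times W$ has the hyperplane $K_y$ in its radical, so it has rank at most $1$; by closedness this holds for all $y\in E$. By Lemma~\ref{lem:small}(a) these restrictions form a space of dimension at most $1$, so $E_0=\{y\in E:T(y,W,W)=0\}$ has dimension at least $2$. We claim that $E_0\subset W$. Suppose that $z\in E_0\setminus W$. Then $T(z,W,W)=0$, and $T(W,z,z)=0$ by \eqref{eq:star}. With respect to $V=W\oplus kz$ we get, for $w\in W$ and $s\in k$,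
\[
M(w+sz)=M(w)|_{W\times W}\oplus\bigl(sC(z)\bigr).
\]
The first block has size $4$ and rank at most $\operatorname{rk}M(w)\le3$, so $\det M\equiv0$, a contradiction. Let $E_1\subset E_0$ be a plane.

\emph{The restriction of $C$ to $W$ is a cube.} Write $W=E_1\oplus L$ with $\dim L=2$, and choose $v\in V\setminus W$. If $T(E_1,W,v)=0$, then $T(E_1,W,V)=0$ with $2+4>5$, against Lemma~\ref{lem:nondeg}(a). So the subspace $\{w\in W:T(E_1,w,v)=0\}$ is proper. For $w\in W$ outside it choose $z\in E_1$ with $\alpha=T(w,z,v)\ne0$. Since $T(w,z,W)=0$, the restriction of $M(w)$ to $kz\oplus L\oplus kv$ has the shape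
\[
\begin{pmatrix}0&0&\alpha\\0&M(w)|_{L\times L}&\beta\\\alpha&\beta^T&\gamma\end{pmatrix}.
\]
The first row and column clear $\beta^T$, $\beta$ and $\gamma$, so the rank is $2+\operatorname{rk}M(w)|_{L\times L}$. As $W\subset V_3$, we get $\operatorname{rk}M(w)|_{L\times L}\le1$ for general, hence for all, $w\in W$. By Lemma~\ref{lem:small}(a) the linear map $l\mapsto M(l)|_{L\times L}$ on the plane $L$ has a kernel vector $l_0\ne0$. From $T(l_0,L,L)=0$ and $T(E_1,W,W)=0$ we get $T(l_0,W,W)=0$. So $C|_W$ is invariant under translation by the hyperplane $E_1\oplus kl_0$ of $W$, and $C|_W=\ell^3$ for a linear form $\ell$ on $W$, possibly zero.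

\emph{Conclusion.} Extend $\ell$ to $V$. Then $C\equiv\ell^3\pmod\lambda$, and applying $\sigma$ gives $C\equiv\ell'^3\pmod{\lambda'}$ with $\ell'=\sigma\ell$. On $W\cap W'$ we have $\prod_{\omega^3=1}(\ell-\omega\ell')=\ell^3-\ell'^3=0$, so one factor vanishes there. Replacing $\ell'$ by $\omega\ell'$ does not change $\ell'^3$, so we may assume that $\ell'-\ell$ vanishes on $W\cap W'$, that is, $\ell'-\ell=\alpha\lambda+\beta\lambda'$ with $\alpha,\beta\in k$. The form $\kappa=\ell+\alpha\lambda=\ell'-\beta\lambda'$ is congruent to $\ell$ modulo $\lambda$ and to $\ell'$ modulo $\lambda'$. So $C-\kappa^3$ is divisible by $\lambda$ and by $\lambda'$, and $C=\kappa^3+\lambda\lambda'\nu$ with $\nu$ linear. This is a polynomial in four linear forms, against Lemma~\ref{lem:nondeg}(b).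

All four cases are impossible, so $\dim V_r\le r$ for all $r$. This proves Theorem~\ref{thm:n}(a). \qed

\section{The range of $H$}\label{sec:range}

\subsection{Proof of Theorem~\ref{thm:range}(a)}

For $R<2$ we have $N_r(H,R)=O(1)$, so let $R\ge2$. The vectors $\mathbf h$ with $r(\mathbf h)\le r$ contribute $\ll H^{r+\varepsilon}R\le H^rR^{1+\varepsilon}$ pairs; only here is the Geometric Condition used. If $r(\mathbf h)>r$, fix an $(r+1)\times(r+1)$ minor $\Delta$ with $\Delta(\mathbf h)\ne0$. Then $|\Delta(\mathbf h)|\le cH^{r+1}\le cR^{r+1}$ with $c$ depending only on $C$, and every prime counted with $\mathbf h$ divides $\Delta(\mathbf h)$. If there are $j$ such primes, then $R^j\le cR^{r+1}$, so $2^{\,j-r-1}\le c$ if $j>r+1$, and $j=O(1)$. These vectors contribute $\ll H^n$ pairs. Finally, $H\le R^{1/(n-r)}$ means $H^n\le H^rR$. \qed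

\subsection{Proof of Theorem~\ref{thm:range}(b)}

About one in $p$ symmetric matrices over $\mathbb F_p$ is singular. If the box received its fair share, each prime would contribute about $H^n/p$ vectors and all primes together about $H^n/\log R$, which overtakes $H^{n-2}R$ near $H=R^{1/2}$. The difficulty is that for $H<R/2$ the box no longer covers $\mathbb F_p^n$. We use that the singular matrices are the union of the linear spaces $\{X:X\xi=0\}$, $\xi\in\mathbb P^2(\mathbb F_p)$, and that the pigeonhole principle produces small points in each of them as soon as $H^6$ exceeds $p^3$.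

We have $r_p(X,\mathbf y)\le r_p(X)+n-6$ for all $\mathbf y$, and there are at least $H^{n-6}$ vectors $\mathbf y$ with $\|\mathbf y\|\le H$. So it suffices to show $N_4(H,R)\gg_\eta H^6/\log R$ for $n=6$. Let $R\ge3$ be so large that $R^{6\eta}\ge16$; then $H^6\ge16R^3\ge2p^3$ for $p\in(R,2R]$. For $i=1,2$ let $A_p^{(i)}$ be the number of integral symmetric $X$ with $\|X\|\le H$ and rank $i$ modulo $p$.

\emph{Many singular matrices.} Fix $p$ and a point of $\mathbb P^2(\mathbb F_p)$ with representative vector $\xi$. There are at least $H^6$ symmetric matrices with entries in $\{0,\dots,\lfloor H\rfloor\}$, so some fiber of the map $X\mapsto X\xi\in\mathbb F_p^3$ on them has at least $H^6/p^3$ elements. Subtracting one element of this fiber from the others gives at least $H^6/p^3-1\ge H^6/(2p^3)$ nonzero matrices $X$ with $\|X\|\le H$ and $X\xi\equiv0$. Sum over the $p^2+p+1$ points $\xi$. A nonzero $X$ with $\|X\|\le H<p$ is nonzero modulo $p$, and it is counted once if its rank modulo $p$ is $2$ and $p+1$ times if its rank is $1$. Hence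
\begin{equation}\label{eq:pigeon}
A_p^{(2)}+(p+1)A_p^{(1)}\ge\frac{H^6}{2p}.
\end{equation}

\emph{Matrices of rank $1$ are negligible on average over $p$.} Let $X$ have rank $1$ modulo $p$. All $2\times2$ minors vanish modulo $p$; since $u^2\equiv bc$, $v^2\equiv ac$, $w^2\equiv ab$, some diagonal entry is nonzero modulo $p$. Permuting rows and columns simultaneously, we may assume $a\not\equiv0$, at the cost of a factor $3$. Then $p\mid ab-w^2$, and $ac\equiv v^2$, $au\equiv vw$ determine $c$ and $u$ modulo $p$; by Lemma~\ref{lem:residues} there are at most $4$ pairs $(c,u)$ for given $(a,b,w,v,p)$. If $ab\ne w^2$, then $0<|ab-w^2|\le2R^2<R^3$, so at most two primes $p>R$ divide $ab-w^2$, and we get $\ll H^4$ pairs $(X,p)$. If $ab=w^2$, Lemma~\ref{lem:cone} gives $\ll H^{1+\varepsilon}$ triples $(a,b,w)$, hence $\ll H^{2+\varepsilon}R$ pairs $(X,p)$. Since $H\ge R^{1/2+\eta}$,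
\[
\sum_{R<p\le2R}(p+1)A_p^{(1)}\ll RH^4+R^2H^{2+\varepsilon}\le H^6\bigl(R^{-2\eta}+R^{-4\eta+\varepsilon}\bigr).
\]

\emph{Conclusion.} We have $\sum_{R<p\le2R}H^6/(2p)\ge H^6\,\Pi(R)/(4R)\gg H^6/\log R$. Taking $\varepsilon<\eta$ and summing \eqref{eq:pigeon} over $p$ gives $\sum_pA_p^{(2)}\gg_\eta H^6/\log R$ for $R\ge R_0(\eta)$. By Lemma~\ref{lem:ranks}, rank $2$ modulo $p$ implies $r_p(X)=4$, so $N_4(H,R)\gg_\eta H^6/\log R$.

For $H\le R^{1/2}$ the bound \eqref{eq:conj} with $r=n-2$ holds by part (a), since $C_n$ satisfies the Geometric Condition. For $H\ge R^{1/2+\eta}$ the ratio of $H^n/\log R$ to $H^{n-2}R^{1+\varepsilon}$ is at least $R^{2\eta-\varepsilon}/\log R$, which tends to infinity for $\varepsilon<2\eta$. \qed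

\begin{thebibliography}{9}

\bibitem{Bernert}
Christian Bernert, \emph{The singular series of a cubic form in many variables and a new proof of Davenport's Shrinking Lemma}, arXiv:2310.02036 (2023).

\bibitem{EGA}
EGA IV$_3$.

\bibitem{Heintz}
Heintz, \emph{Theoret. Comput. Sci.} 24 (1983).

\end{thebibliography}
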